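# Hausdorff spectra of closed weakly branch groups: inserting rare, unread levels into a rooted tree

## 1. Weakly branch groups with a finite Hausdorff spectrum

**Theorem A.** Let $\mathbf m=(m_n)_{n\ge1}$ be any bounded sequence of integers $m_n\ge2$ (for example $m_n=m$ for all $n$). There is a closed weakly branch group $G\le\mathrm{Aut}\,T_{\mathbf m}$ such that $\mathrm{hspec}^{\mathcal S}(G)=\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)$ is a finite set containing a number in $(0,1)$. In particular
$$\mathrm{hspec}^{\mathcal S}(G)\neq[0,1]\qquad\text{and}\qquad \mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)\neq\{0,1\}.$$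

The theorem answers a question from the paper of Jorge Fariña-Asategui, Oihana Garaialde Ocaña and Jone Uria-Albizuri, "On finitely generated Hausdorff spectra of groups acting on rooted trees", arXiv:2504.11948 (2025): is it true that $\mathrm{hspec}^{\mathcal S}(G)=[0,1]$ and $\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)=\{0,1\}$ for every weakly branch group $G$? Here $\mathbf m$ ranges over all sequences as above and $G$ over all closed weakly branch subgroups of $\mathrm{Aut}\,T_{\mathbf m}$. The answer is no. Both equalities can fail, they can fail together, and they fail on every $m$-adic tree. Let us unpack the words.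

**The tree.** $T_{\mathbf m}$ is the rooted tree in which every vertex of level $n-1$ has exactly $m_n$ children. We use coordinates: put $X_n=\mathbb Z/m_n$ and $V_n=X_1\times\dots\times X_n$. A vertex of level $n$ is a word $x=(x_1,\dots,x_n)\in V_n$, the root is the empty word, and the ancestor of $x$ at level $k\le n$ is the truncation $x|_k=(x_1,\dots,x_k)$. An automorphism is a family of bijections of the sets $V_n$ that commutes with truncation. If $m_n=m$ for all $n$ we write $T_m$ and speak of the $m$-adic tree. With the topology coming from the actions on the finite sets $V_n$, the group $\mathrm{Aut}\,T_{\mathbf m}$ is profinite and countably based, so its closed subgroups are compact.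

**Stabilizers.** Let $G\le\mathrm{Aut}\,T_{\mathbf m}$. The level stabilizer $\mathrm{St}_G(n)$ is the subgroup of elements fixing every vertex of level $n$. For a vertex $v$, the rigid vertex stabilizer $\mathrm{rist}_G(v)$ is the subgroup of elements fixing every vertex that is not below $v$: such an element acts only inside the subtree hanging from $v$. The rigid level stabilizer is $\mathrm{Rist}_G(n)=\prod_{v\text{ at level }n}\mathrm{rist}_G(v)$.

**Definition.** $G$ is *level-transitive* if it is transitive on every $V_n$. It is *weakly branch* if it is level-transitive and $\mathrm{rist}_G(v)\ne1$ for every vertex $v$. It is *branch* if in addition $|G:\mathrm{Rist}_G(n)|<\infty$ for all $n$.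

*Example.* For $G=\mathrm{Aut}\,T_{\mathbf m}$ we have $\mathrm{Rist}_G(n)=\mathrm{St}_G(n)$, because an automorphism fixing level $n$ acts independently on the subtrees below level $n$. So $\mathrm{Aut}\,T_{\mathbf m}$ is branch.

*Example.* Identify $V_n$, for $m_n=m$, with $\mathbb Z/m^n$ by $x\mapsto x_1+mx_2+\dots+m^{n-1}x_n$ (digits $0\le x_k<m$). Truncation becomes reduction modulo a smaller power of $m$, so $x\mapsto x+1$ defines a tree automorphism, the *odometer*: add $1$ to the first digit and carry. The closed group it generates is $\varprojlim_n\mathbb Z/m^n$, acting by translations. It is level-transitive, but an element of $\mathrm{rist}(v)$ with $v$ of level $\ge 1$ fixes some vertex on every level, and a translation with a fixed point is trivial. So this group is not weakly branch.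

**Hausdorff dimension.** Let $G$ be a countably based profinite group with a filtration $\mathcal G=\{G_i\}_{i\ge0}$, that is, a descending chain $G=G_0\supseteq G_1\supseteq\cdots$ of open normal subgroups with trivial intersection. For a closed subgroup $H$ the Barnea–Shalev formula gives
$$\mathrm{hdim}^{\mathcal G}_G(H)=\liminf_{i\to\infty}\frac{\log|HG_i:G_i|}{\log|G:G_i|}\in[0,1].$$
The Hausdorff spectrum $\mathrm{hspec}^{\mathcal G}(G)$ is the set of values for $H\le G$ closed; the normal spectrum $\mathrm{hspec}^{\mathcal G}_{\trianglelefteq}(G)$ is the set of values for $H\trianglelefteq G$ closed. For a closed group of tree automorphisms, $\mathcal S=\{\mathrm{St}_G(n)\}_{n\ge0}$. Throughout, for a closed group $\Gamma$ of tree automorphisms and $H\le\Gamma$, we write $H_n$ for the image of $H$ in $\Gamma_n=\Gamma/\mathrm{St}_\Gamma(n)$, that is, for the action of $H$ on level $n$. So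
$$\mathrm{hdim}^{\mathcal S}_\Gamma(H)=\liminf_n\frac{\log|H_n|}{\log|\Gamma_n|}.\tag{1}$$

## 2. Three sharper statements

**Theorem B (transfer principle).** Fix $m\ge2$. For every closed level-transitive $A\le\mathrm{Aut}\,T_m$ there is a closed weakly branch $G\le\mathrm{Aut}\,T_m$ with $\mathrm{hspec}^{\mathcal S}(G)=\mathrm{hspec}^{\mathcal S}(A)$ and $\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)=\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(A)$. Hence the pairs (spectrum, normal spectrum) realized on $T_m$ by closed weakly branch groups are exactly those realized by closed level-transitive groups.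

**Theorem C (exact spectra).** Fix $m\ge2$ and $\alpha_1,\dots,\alpha_r>0$ with $\sum\alpha_i=1$. Put $\lambda_p=v_p(m)\log p/\log m$ for primes $p\mid m$. There is a closed weakly branch $G\le\mathrm{Aut}\,T_m$ with
$$\mathrm{hspec}^{\mathcal S}(G)=\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)=\Big\{\sum_{p\mid m}\lambda_p\sum_{i\in I_p}\alpha_i\ :\ I_p\subseteq\{1,\dots,r\}\Big\}.$$
For $m$ a prime power this gives $\{0,1\}$ (with $r=1$) and $\{0,\alpha,1-\alpha,1\}$ (with $r=2$). Also, for every $m$ there is a closed weakly branch $G\le\mathrm{Aut}\,T_m$ with $\mathrm{hspec}^{\mathcal S}(G)=\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)=[0,1]$.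

Thus, for $m$ a prime power, the first equality of the question can fail while the second holds (spectra both $\{0,1\}$); and for every $m$ the second can fail while the first holds (spectra both $[0,1]$).

**Theorem D (arbitrary trees).** For every sequence $\mathbf m$ there is a closed weakly branch $G\le\mathrm{Aut}\,T_{\mathbf m}$ having a closed normal subgroup $H$ with $\tfrac12\le\mathrm{hdim}^{\mathcal S}_G(H)\le\tfrac34$. So $\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)\neq\{0,1\}$.

No claim is made about whether $\mathrm{hspec}^{\mathcal S}(G)\ne[0,1]$ can be achieved on every tree with unbounded $\mathbf m$.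

## 3. Odometers computed by hand

Forget "weakly branch" for a moment. How small can the spectrum of a closed level-transitive group be?

*One odometer, $m=p$ prime.* Here $A=\mathbb Z_p$ and $A_n=\mathbb Z/p^n$. The closed subgroups are $0$, of dimension $0$, and $p^k\mathbb Z_p$, of finite index and hence of dimension $1$. Both spectra are $\{0,1\}$.

*One odometer, $m=6$.* Here $A=\varprojlim\mathbb Z/6^n=\mathbb Z_2\times\mathbb Z_3$. The subgroup $\mathbb Z_2$ has image of order $2^n$ in $\mathbb Z/6^n$, so its dimension is $\log2/\log6$, strictly between $0$ and $1$.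

*Two odometers, $m=2$.* Let one copy of $\mathbb Z_2$ act as an odometer on the odd-numbered digits and another on the even-numbered digits. Then $A=\mathbb Z_2\times\mathbb Z_2$, and $A_n=\mathbb Z/2^{c_1}\times\mathbb Z/2^{c_2}$ with $c_1=\lceil n/2\rceil$, $c_2=\lfloor n/2\rfloor$. A closed subgroup $B$ is a $\mathbb Z_2$-submodule, of rank $0$, $1$ or $2$. Rank $0$ gives dimension $0$. Rank $2$ means finite index, hence dimension $1$. For rank $1$, $B=\mathbb Z_2\cdot(u,w)$ with $(u,w)\ne(0,0)$, and $B_n$ is cyclic of order $2^e$ with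
$$e=\max(0,\;c_1-v_2(u),\;c_2-v_2(w))=\tfrac n2+O(1)$$
(with $v_2(0)=\infty$). So the dimension is $\tfrac12$. Both spectra of $A$ equal $\{0,\tfrac12,1\}$.

So abelian level-transitive groups have the kind of spectrum that Theorem A asks for. They are not weakly branch, and the whole problem is to make them so without disturbing the spectrum.

## 4. Rigid stabilizers of small dimension, and digits that get read

**The known criterion.** The following is known. Let $G\le\mathrm{Aut}\,T_{\mathbf m}$ be closed and level-transitive. (i) If $\mathrm{hdim}^{\mathcal S}_G(\mathrm{Rist}_G(n))=1$ for all $n\ge1$, then $\mathrm{hspec}^{\mathcal S}(G)=[0,1]$. (ii) If moreover $\mathrm{hdim}^{\mathcal S}_G(\mathrm{Rist}_G(n)')=1$ for all $n\ge1$, where $'$ denotes the derived subgroup, then $\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)=\{0,1\}$.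

A sensible person tries to answer the question positively by checking the hypothesis of (i). For a closed branch group it holds: if $\mathrm{Rist}_G(n)$ has index $k$ in $G$, then its image on level $N$ has order at least $|G_N|/k$, and $|G_N|\to\infty$. For a weakly branch group this argument stops at once: nontriviality of $\mathrm{rist}_G(v)$ gives no lower bound for the growth of its images. This suggests looking for a counterexample in which the rigid stabilizers exist but are negligible.

**The first attempt at a counterexample.** Take an abelian group $A$ from Section 3 and throw in some rigid elements, each acting only very deep in the tree, so that they are cheap. The difficulty shows up already with one extra element. Let $m=2$, let $A=\mathbb Z_2$ be generated by the odometer $a$, and let $\sigma$ be the flip of the first digit, $(x_1,x_2,\dots)\mapsto(x_1+1,x_2,\dots)$. This $\sigma$ has order $2$ and looks as cheap as can be. Put $b=\sigma a$ ($a$ first). For words $w$ on the remaining digits,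
$$a:\ 0w\mapsto1w,\quad 1w\mapsto0(w+1),\qquad\text{so}\qquad b:\ 0w\mapsto 0w,\quad 1w\mapsto1(w+1),$$
where $w+1$ is the odometer. So $b$ is an odometer below the vertex $1$ and trivial below $0$, while $\sigma b\sigma^{-1}$ is an odometer below $0$ and trivial below $1$. These two elements commute, they topologically generate $N\cong\mathbb Z_2\times\mathbb Z_2$, and $\sigma$ swaps the factors. Since $a=\sigma b$, the closed group generated by $a$ and $\sigma$ is $N\rtimes\langle\sigma\rangle$, whose image on level $n$ has order $2\cdot2^{2(n-1)}=2^{2n-1}$. But $|A_n|=2^n$. One involution has doubled the growth, and in the new group $A$ has dimension $\tfrac12$, a value that is not in the spectrum $\{0,1\}$ of $A$ itself.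

The culprit is visible: the carry of the odometer *reads* the digit that $\sigma$ changes. Changing a digit that $A$ later reads produces new elements at all deeper levels.

**The way around.** Do not change digits of $A$. Insert new levels into the tree, and let only the new digits be changed by the rigid elements. The group $A$ acts on the old digits and never reads the new ones. A rigid element changes a new digit by an amount that depends on a *short* initial piece of the word, long before that digit; this dependence is what localizes it below a vertex. If the new levels are very rare, the total cost is negligible compared with $|A_n|$.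

## 5. The group $G(A,S)$

Let $S=\{s_1<s_2<\cdots\}\subset\mathbb Z_{\ge1}$ be infinite with infinite complement $D=\{d_1<d_2<\cdots\}$, and put $\delta(n)=|D\cap[1,n]|$. The levels in $D$ are the old ones, those in $S$ the inserted ones. Let $T_D$ be the tree of the sequence $(m_{d_j})_j$, with $j$th level $X_{d_1}\times\dots\times X_{d_j}$. For $x\in V_n$ let $x_D=(x_d)_{d\in D,\,d\le n}$, a vertex of level $\delta(n)$ of $T_D$. Let $A\le\mathrm{Aut}\,T_D$ be closed and level-transitive. Note that $s_i\ge i$.

**Definition.** For $a\in A$ and a family $f=(f_i)_{i\ge1}$ of arbitrary functions $f_i:V_{i-1}\to\mathbb Z/m_{s_i}$, let $g=(a,f)$ be the map on vertices given, for $x\in V_n$, by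
$$(gx)_D=a(x_D),\qquad (gx)_{s_i}=x_{s_i}+f_i(x|_{i-1})\quad(s_i\le n).\tag{2}$$
Let $G=G(A,S)$ be the set of all such maps.

*Example.* Let $m_n=2$ for all $n$ and $s_i=4^i$. Then digit $4$ is shifted by a constant $f_1$, digit $16$ by $f_2(x_1)$, digit $64$ by $f_3(x_1,x_2)$, digit $256$ by $f_4(x_1,x_2,x_3)$, and so on; all other digits are moved by $a$. The element with $a=1$, $f_2(0)=1$, $f_2(1)=0$ and all other $f_i=0$ flips digit $16$ of the words starting with $0$ and does nothing else. It is a nontrivial element of $\mathrm{rist}_G(0)$. The $f_i$ with $s_i\le n$ have $1+2+4+\dots+2^{r-1}=2^r-1$ binary values in total, where $4^r\le n<4^{r+1}$ (for $n\ge 4$). That is less than $\sqrt n$ bits, while $A$ acts on $n-r$ digits.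

**Lemma 1.** $G$ is a closed weakly branch subgroup of $\mathrm{Aut}\,T_{\mathbf m}$. The map $\pi:G\to A$, $(a,f)\mapsto a$, is a continuous surjective homomorphism. Moreover $\pi$ induces surjections $G_n\to A_{\delta(n)}$ with kernel of order
$$\nu(n)=\prod_{i:\,s_i\le n}m_{s_i}^{|V_{i-1}|}.\tag{3}$$

**Step 1: each $g$ is a tree automorphism.** We need that $g$ commutes with truncation and is bijective on $V_n$. Let $x\in V_n$ and $k\le n$. The old coordinates of $(gx)|_k$ are those of $g(x|_k)$ because $a$ is a tree automorphism. For $s_i\le k$ we have $i-1<s_i\le k$, so $f_i(x|_{i-1})$ depends only on $x|_k$, and the inserted coordinates agree too. For bijectivity it is enough to show injectivity on the finite set $V_n$. Let $gx=gy$. Then $a(x_D)=a(y_D)$, so $x_D=y_D$. We show $x_{s_i}=y_{s_i}$ by induction on $i$: the word $x|_{i-1}$ involves only old coordinates and coordinates $s_j\le i-1<s_i$, so $j<i$; by induction $x|_{i-1}=y|_{i-1}$. Hence the shifts $f_i(x|_{i-1})$ and $f_i(y|_{i-1})$ are equal, and $x_{s_i}=y_{s_i}$.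

**Step 2: $G$ is a group and $\pi$ respects products.** Let $g=(a,f)$ and $h=(b,e)$. Then $(ghx)_D=ab(x_D)$ and
$$(ghx)_{s_i}=(hx)_{s_i}+f_i\big((hx)|_{i-1}\big)=x_{s_i}+e_i(x|_{i-1})+f_i\big(h(x|_{i-1})\big).$$
So $gh=(ab,(e_i+f_i\circ h)_i)\in G$. For the inverse, which exists in $\mathrm{Aut}\,T_{\mathbf m}$ by Step 1, put $y=gx$. Then $x_D=a^{-1}(y_D)$ and $x_{s_i}=y_{s_i}-f_i(x|_{i-1})=y_{s_i}-f_i\big(g^{-1}(y|_{i-1})\big)$. So $g^{-1}=(a^{-1},(-f_i\circ g^{-1})_i)\in G$.

**Step 3: counting the action on level $n$.** By (2), the action of $g=(a,f)$ on $V_n$ is determined by the image of $a$ in $A_{\delta(n)}$ and the functions $f_i$ with $s_i\le n$. Conversely, it determines them: as $x$ runs over $V_n$, $x_D$ runs over the whole level $\delta(n)$ of $T_D$, and if $s_i\le n$ then every $v\in V_{i-1}$ is $x|_{i-1}$ for some $x\in V_n$, so $f_i(v)$ can be read off. Letting $n\to\infty$, $g$ determines $a$ and $f$, so $\pi$ is well defined. By Step 2 it is a homomorphism, and it is surjective since every pair $(a,f)$ is allowed. An element of $\mathrm{St}_G(n)$ maps into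 $\mathrm{St}_A(\delta(n))$; as $\delta(n)\to\infty$, $\pi$ is continuous, and it induces surjections $G_n\to A_{\delta(n)}$. The kernel of $G_n\to A_{\delta(n)}$ consists of the actions of the elements $(1,f)$, one for each choice of $(f_i)_{s_i\le n}$. There are $m_{s_i}^{|V_{i-1}|}$ choices for $f_i$, which gives (3).

**Step 4: $G$ is closed.** The space $A\times\prod_i(\mathbb Z/m_{s_i})^{V_{i-1}}$ is compact, and $(a,f)\mapsto g$ is continuous, because the action on $V_n$ depends only on the image of $a$ in $A_{\delta(n)}$ and on finitely many $f_i$. So its image $G$ is compact, hence closed.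

**Step 5: $G$ is level-transitive.** Given $x,y\in V_n$, choose $a\in A$ with $a(x_D)=y_D$, and choose for each $i$ with $s_i\le n$ a function $f_i$ with $f_i(x|_{i-1})=y_{s_i}-x_{s_i}$; the other $f_i$ are arbitrary. Then $(a,f)x=y$.

**Step 6: rigid stabilizers are nontrivial.** Let $v\in V_k$, $k\ge0$. Let $f_{k+1}:V_k\to\mathbb Z/m_{s_{k+1}}$ be $1$ at $v$ and $0$ elsewhere, let $f_i=0$ for $i\ne k+1$, and put $g=(1,f)$. The only coordinate that $g$ can change is number $s_{k+1}\ge k+1$, so $g$ fixes all vertices of level $\le k$. It fixes every $x$ of level $>k$ with $x|_k\neq v$. And it changes coordinate $s_{k+1}$ of the vertices below $v$ of level at least $s_{k+1}$. So $1\ne g\in\mathrm{rist}_G(v)$. $\square$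

## 6. Sparse insertion leaves every dimension unchanged

**Lemma 2.** Suppose $\log\nu(n)=\varepsilon_n\log|A_{\delta(n)}|$ for large $n$, with $\varepsilon_n\to0$. Then for every closed $H\le G$ we have $\mathrm{hdim}^{\mathcal S}_G(H)=\mathrm{hdim}^{\mathcal S}_A(\pi(H))$. Consequently $\mathrm{hspec}^{\mathcal S}(G)=\mathrm{hspec}^{\mathcal S}(A)$ and $\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)=\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(A)$.

**Step 1: comparing the ratios level by level.** Put $B=\pi(H)$, which is closed because $H$ is compact. Let $\beta=\log|B_{\delta(n)}|$ and $\gamma=\log|A_{\delta(n)}|$; for large $n$, $\gamma>0$ since $A$ is transitive on a level with at least two vertices. By Lemma 1, $\log|G_n|=(1+\varepsilon_n)\gamma$. The image of $H_n$ in $A_{\delta(n)}$ is $B_{\delta(n)}$, and the kernel of this map has order at most $\nu(n)$, so $\beta\le\log|H_n|\le\beta+\varepsilon_n\gamma$. Since $\varepsilon_n\ge0$,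
$$\frac{\beta}{(1+\varepsilon_n)\gamma}\le\frac{\log|H_n|}{\log|G_n|}\le\frac{\beta+\varepsilon_n\gamma}{(1+\varepsilon_n)\gamma}\le\frac\beta\gamma+\varepsilon_n.$$
As $\frac\beta\gamma-\frac{\beta}{(1+\varepsilon_n)\gamma}=\frac\beta\gamma\cdot\frac{\varepsilon_n}{1+\varepsilon_n}\le\varepsilon_n$, the ratios $\log|H_n|/\log|G_n|$ and $\log|B_{\delta(n)}|/\log|A_{\delta(n)}|$ differ by at most $\varepsilon_n$. So they have the same $\liminf$ over $n$.

**Step 2: passing from $\delta(n)$ to $j$.** The function $\delta$ is nondecreasing with steps $0$ or $1$ and tends to infinity. So it takes every positive integer value, each finitely often, in order. Therefore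
$$\liminf_n\frac{\log|B_{\delta(n)}|}{\log|A_{\delta(n)}|}=\liminf_j\frac{\log|B_j|}{\log|A_j|}=\mathrm{hdim}^{\mathcal S}_A(B).$$

**Step 3: the spectra.** This step matches subgroups of $G$ with subgroups of $A$. If $H\le G$ is closed (and normal), then $\pi(H)$ is closed (and normal, as $\pi$ is onto). So each spectrum of $G$ is contained in that of $A$. Conversely, a closed (normal) $B\le A$ equals $\pi(\pi^{-1}(B))$ with $\pi^{-1}(B)$ closed (normal), and the two have equal dimension by the first claim. $\square$

*Sparseness is needed.* Take $m_n=2$, $s_i=2i$ and $A=\mathbb Z_2$, the odometer on $T_D$. With $r=\lfloor n/2\rfloor$ we get $\log_2\nu(n)=1+2+\dots+2^{r-1}=2^r-1$, while $\log_2|A_{\delta(n)}|=\lceil n/2\rceil$. So $\ker\pi$ has dimension $1$ in $G$, although its image $1$ has dimension $0$ in $A$.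

**Lemma 3.** If $2\le m_n\le M$ for all $n$ and $s_i=M^{2i}$, then the hypothesis of Lemma 2 holds for every closed level-transitive $A\le\mathrm{Aut}\,T_D$.

*Proof.* We bound $\nu(n)$ above and $|A_{\delta(n)}|$ below. Let $r=|S\cap[1,n]|$. If $r\ge1$, then $M^{2r}=s_r\le n$; in all cases $M^r\le\sqrt n$, and so $r\le\log_2n$. Since $|V_{i-1}|\le M^{i-1}$,
$$\log\nu(n)\le\log M\sum_{i\le r}M^{i-1}\le M^r\log M\le\sqrt n\,\log M.$$
On the other side, $\delta(n)=n-r\ge n-\log_2n$ (in particular $D$ is infinite). Since $A$ is transitive on level $\delta(n)$ of $T_D$, which has at least $2^{\delta(n)}$ vertices,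
$$\log|A_{\delta(n)}|\ge(n-\log_2n)\log2.$$
The quotient of the two bounds tends to $0$. $\square$

**Proof of Theorem B.** If $m_n=m$ for all $n$, then $T_D$ is again the $m$-adic tree, so the given $A\le\mathrm{Aut}\,T_m$ can be regarded as a group acting on $T_D$. Take $M=m$ and $s_i=m^{2i}$, and let $G=G(A,S)$. By Lemma 1 it is closed and weakly branch, and by Lemmas 2 and 3 it has the spectra of $A$. The last sentence of the theorem follows, since weakly branch groups are level-transitive by definition. $\square$

Applied to the two binary odometers of Section 3, Theorem B already gives a closed weakly branch group on the binary tree with both spectra equal to $\{0,\tfrac12,1\}$. For general bounded $\mathbf m$ we need to count closed subgroups of products of odometers in mixed radix.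

## 7. Images of closed subgroups in products of odometers

Let $(\mu_j)_{j\ge1}$ be integers $\ge2$ (later $\mu_j=m_{d_j}$), and let $\mathbb Z_{\ge1}=E_1\sqcup\dots\sqcup E_r$ with all $E_i$ infinite. Put
$$C_i(j)=\prod_{e\in E_i,\,e\le j}\mu_e,\qquad O_i=\varprojlim_j\mathbb Z/C_i(j).$$
List $E_i=\{e_1<e_2<\cdots\}$ and identify $\prod_{e\in E_i,\,e\le j}X_e$, where now $X_e=\mathbb Z/\mu_e$, with $\mathbb Z/C_i(j)$ through the mixed-radix expansion
$$x_{e_1}+\mu_{e_1}x_{e_2}+\mu_{e_1}\mu_{e_2}x_{e_3}+\cdots,\qquad 0\le x_e<\mu_e.$$
(With radices $2,3$, for instance, the pair $(x,y)$ stands for $x+2y\in\mathbb Z/6$.) Dropping the last digit is reduction modulo the shorter product. So level $j$ of $T_{(\mu_j)}$ becomes $\prod_i\mathbb Z/C_i(j)$, truncation becomes reduction, and $A=O_1\times\dots\times O_r$ acts on $T_{(\mu_j)}$ by translations in each of the $r$ components. The action on level $j$ is the regular action of $\prod_i\mathbb Z/C_i(j)$. Hence $A$ is level-transitive and faithful, closed because compact, abelian, and $A_j=\prod_i\mathbb Z/C_i(j)$.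

We want to know how $|B_j|$ grows for an arbitrary closed $B\le A$. The two-odometer computation in Section 3 produced a maximum of the exponents; the next lemma says that this always happens.

**Lemma 4.** Let $B\le\mathbb Z_p^r$ be closed. For $c\in\mathbb Z_{\ge0}^r$ let $B(c)$ be its image in $\prod_i\mathbb Z/p^{c_i}$. There are a family $\mathcal I\ni\emptyset$ of subsets of $\{1,\dots,r\}$ and a constant $\kappa$, depending only on $B$, with
$$\max_{I\in\mathcal I}\sum_{i\in I}c_i-\kappa\ \le\ \log_p|B(c)|\ \le\ \max_{I\in\mathcal I}\sum_{i\in I}c_i\qquad\text{for all }c.$$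

**Step 1: express the index of $B(c)$ as a cokernel.** A closed subgroup of $\mathbb Z_p^r$ is stable under $\mathbb Z_p$, as $\mathbb Z$ is dense in $\mathbb Z_p$. Since $\mathbb Z_p$ is a principal ideal domain, $B$ is generated by finitely many elements, the columns of an $r\times k$ matrix $Q$. Then
$$\Big(\prod_i\mathbb Z/p^{c_i}\Big)\Big/B(c)=\mathbb Z_p^r\Big/\Big(B+\bigoplus_ip^{c_i}\mathbb Z_p\Big)$$
is the cokernel of the $r\times(k+r)$ matrix $R=[\,Q\mid\mathrm{diag}(p^{c_i})\,]$.

**Step 2: the order of the cokernel in terms of minors.** By Smith normal form there are invertible $U,V$ over $\mathbb Z_p$ with $URV=[\,\mathrm{diag}(p^{a_1},\dots,p^{a_r})\mid0\,]$; no $a_i$ is infinite, because $R$ has the nonzero minor $p^{\sum c_i}$. The cokernel is $\prod\mathbb Z/p^{a_i}$, of order $p^{h}$ with $h=\sum a_i$. The ideal generated by the $r\times r$ minors does not change under multiplication by invertible matrices (Cauchy–Binet), and for $URV$ it is generated by $p^{h}$. So $h$ is the minimal $p$-valuation of an $r\times r$ minor of $R$.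

**Step 3: compute the minors.** Choose the diagonal columns with indices in $J$ and a set $K$ of $r-|J|$ columns of $Q$. Expanding along the diagonal columns, the minor is $\pm p^{\sum_{i\in J}c_i}\det Q_{J^c,K}$, where $Q_{I,K}$ is the submatrix with rows $I$ and columns $K$. For $I\subseteq\{1,\dots,r\}$ put $v_I=\min_{|K|=|I|}v_p(\det Q_{I,K})\in[0,\infty]$, with $v_I=\infty$ if there is no such $K$, and $v_\emptyset=0$. Then $h=\min_J\big(\sum_{i\in J}c_i+v_{J^c}\big)$, and with $I=J^c$,
$$\log_p|B(c)|=\sum_ic_i-h=\max_I\Big(\sum_{i\in I}c_i-v_I\Big).\tag{4}$$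

**Step 4: read off the bounds.** Let $\mathcal I=\{I:v_I<\infty\}$, which contains $\emptyset$, and $\kappa=\max_{I\in\mathcal I}v_I$. Only $I\in\mathcal I$ contribute to (4), and $0\le v_I\le\kappa$ for these. $\square$

*Example.* Let $B=\mathbb Z_2\cdot(1,2)\le\mathbb Z_2^2$. Then $v_\emptyset=0$, $v_{\{1\}}=0$, $v_{\{2\}}=1$, $v_{\{1,2\}}=\infty$, and (4) says $\log_2|B(c)|=\max(0,c_1,c_2-1)$. This is indeed the exponent of the order of $(1,2)$ in $\mathbb Z/2^{c_1}\times\mathbb Z/2^{c_2}$.

**Lemma 5.** Suppose only finitely many primes divide the $\mu_j$, and let $P$ be the set of these primes. Put $c_{p,i}(j)=v_p(C_i(j))$. For each closed $B\le A$ there are families $\mathcal I_p\ni\emptyset$ $(p\in P)$ of subsets of $\{1,\dots,r\}$ with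
$$\log|B_j|=\sum_{p\in P}\log p\,\max_{I\in\mathcal I_p}\sum_{i\in I}c_{p,i}(j)+O(1)\qquad(j\to\infty).$$

**Step 1: split $B$ into its $p$-parts.** By the Chinese remainder theorem $O_i=\prod_{p\in P}O_{i,(p)}$ with $O_{i,(p)}=\varprojlim_j\mathbb Z/p^{c_{p,i}(j)}$. So $A=\prod_{p\in P}A_{(p)}$ with $A_{(p)}=\prod_iO_{i,(p)}$. Fix $p\in P$ and choose integers $n_k$ with $n_k\equiv1$ modulo $p^k$ and $n_k\equiv0$ modulo $q^k$ for all $q\in P\setminus\{p\}$. For $b\in B$, the elements $n_kb\in B$ converge to the $A_{(p)}$-component of $b$. Since $B$ is closed, it contains that component. Hence $B=\prod_{p\in P}B_{(p)}$ with $B_{(p)}=B\cap A_{(p)}$, a closed subgroup of $A_{(p)}$.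

**Step 2: split $|B_j|$.** The map $A\to A_j=\prod_i\mathbb Z/C_i(j)$ is the product over $p\in P$ of the maps $A_{(p)}\to\prod_i\mathbb Z/p^{c_{p,i}(j)}$. So $|B_j|$ is the product over $p$ of the orders of the images of the $B_{(p)}$.

**Step 3: reduce each factor to Lemma 4.** Each $O_{i,(p)}$ is either $\mathbb Z_p$ or a finite cyclic $p$-group, so there are surjections $\mathbb Z_p\to O_{i,(p)}\to\mathbb Z/p^{c_{p,i}(j)}$ whose composite is reduction. Let $\tilde B_{(p)}\le\mathbb Z_p^r$ be the preimage of $B_{(p)}$, which is closed. The image of $B_{(p)}$ in $\prod_i\mathbb Z/p^{c_{p,i}(j)}$ equals that of $\tilde B_{(p)}$. Lemma 4 for $\tilde B_{(p)}$, with $c_i=c_{p,i}(j)$, gives a family $\mathcal I_p$ and an error bounded independently of $j$. Sum over the finite set $P$. $\square$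

## 8. Finite spectra on bounded trees: proof of Theorem A

Let $2\le m_n\le M$ for all $n$. Take $s_i=M^{2i}$ and $\mu_j=m_{d_j}$, so that $T_{(\mu_j)}=T_D$. Take $r=2$, let $E_1$ be the odd and $E_2$ the even positive integers, let $A=O_1\times O_2$ as in Section 7, and put $G=G(A,S)$. By Lemma 1, $G$ is closed and weakly branch. By Lemmas 2 and 3, $G$ has the same spectrum and normal spectrum as $A$. These two sets coincide because $A$ is abelian.

**Step 1: the spectrum is finite.** All primes dividing the $\mu_j$ are at most $M$, so Lemma 5 applies. Up to $O(1)$, $\log|B_j|$ is a function of $j$ determined by the tuple $(\mathcal I_p)_{p\in P}$. Since $\log|A_j|\to\infty$, bounded errors do not affect (1), so $\mathrm{hdim}^{\mathcal S}_A(B)$ depends only on the tuple. There are finitely many tuples. So the spectrum is finite, hence different from $[0,1]$.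

**Step 2: there is a value in $(0,1)$.** Take $B=O_1$. Then $|B_j|=C_1(j)$ and $|A_j|=C_1(j)C_2(j)$. Both $C_i(j)$ are products of $\lceil j/2\rceil$ or $\lfloor j/2\rfloor$ factors between $2$ and $M$, so
$$\lfloor j/2\rfloor\log2\le\log C_i(j)\le\lceil j/2\rceil\log M .$$
The ratio in (1) is $\big(1+\log C_2(j)/\log C_1(j)\big)^{-1}$ for $j\ge 2$, and the quotient $\log C_2(j)/\log C_1(j)$ lies between $\frac{\lfloor j/2\rfloor}{\lceil j/2\rceil}\cdot\frac{\log2}{\log M}$ and $\frac{\lceil j/2\rceil}{\lfloor j/2\rfloor}\cdot\frac{\log M}{\log2}$. Letting $j\to\infty$,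
$$0<\frac{\log2}{\log2+\log M}\le\mathrm{hdim}^{\mathcal S}_A(O_1)\le\frac{\log M}{\log2+\log M}<1.$$
So the common spectrum contains a number in $(0,1)$; in particular the normal spectrum is not $\{0,1\}$. $\square$

**Where the hypothesis of (i) fails.** The group must violate the hypothesis of criterion (i) in Section 4, and one can see how. Here $A_j$ acts regularly on level $j$ of $T_D$. Let $g\in\mathrm{rist}_G(v)$ with $v$ of level $\ge1$. Then $g$ fixes an infinite ray avoiding $v$, so $\pi(g)$ fixes a vertex on every level of $T_D$, and $\pi(g)=1$ by regularity. Thus $\mathrm{Rist}_G(n)\le\ker\pi$ for $n\ge1$. By Lemma 2, $\ker\pi$ has dimension $0$, and so does $\mathrm{Rist}_G(n)$.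

## 9. Prescribed densities and exact spectra: proof of Theorem C

By Theorem B it suffices to find suitable closed level-transitive groups $A\le\mathrm{Aut}\,T_m$.

**Step 1: splitting the levels with densities $\alpha_i$.** We want $E_i$ to have density $\alpha_i$. Fix an irrational $\theta$ and let
$$E_i=\{j\ge1:\ \{j\theta\}\in[\alpha_1+\dots+\alpha_{i-1},\ \alpha_1+\dots+\alpha_i)\},$$
where $\{j\theta\}$ is the fractional part. The intervals partition $[0,1)$, so the $E_i$ partition $\mathbb Z_{\ge1}$. By Weyl's equidistribution theorem $|E_i\cap[1,j]|=\alpha_ij+o(j)$; in particular each $E_i$ is infinite. Let $A=O_1\times\dots\times O_r$ with all $\mu_j=m$. Then $\log|A_j|=j\log m$ and $c_{p,i}(j)=v_p(m)\,(\alpha_ij+o(j))$.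

**Step 2: every dimension lies in the stated set.** Let $B\le A$ be closed. Lemma 5 gives
$$\frac{\log|B_j|}{\log|A_j|}=\sum_{p\mid m}\frac{v_p(m)\log p}{\log m}\max_{I\in\mathcal I_p}\sum_{i\in I}\alpha_i+o(1),$$
so $\mathrm{hdim}^{\mathcal S}_A(B)=\sum_{p\mid m}\lambda_p\max_{I\in\mathcal I_p}\sum_{i\in I}\alpha_i$. Taking for $I_p$ a set in $\mathcal I_p$ where the maximum is attained, we see that this is in the stated set.

**Step 3: every element of the stated set occurs.** Given $(I_p)_{p\mid m}$, let $B=\prod_{p\mid m}\prod_{i\in I_p}O_{i,(p)}$. Then $\log|B_j|=\sum_p\log p\sum_{i\in I_p}c_{p,i}(j)$, so its dimension is $\sum_p\lambda_p\sum_{i\in I_p}\alpha_i$. Since $A$ is abelian, both spectra equal the stated set. If $m$ is a power of a prime $p$, then $\lambda_p=1$, and we get $\{0,1\}$ for $r=1$ and $\{0,\alpha,1-\alpha,1\}$ for $r=2$, where $\alpha=\alpha_1$.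

**Step 4: the spectrum $[0,1]$.** Here odometers are replaced by independent digits. Let $A=\prod_{j\ge1}\mathbb Z/m$ act on $T_m$ by coordinatewise translation. It is closed (compact), level-transitive and abelian, with $|A_j|=m^j$. For $U\subseteq\mathbb Z_{\ge1}$, the closed subgroup $\prod_{j\in U}\mathbb Z/m$ has dimension $\liminf_j|U\cap[1,j]|/j$. Given $\beta\in[0,1]$, let $U=\{j\ge1:\lfloor j\beta\rfloor>\lfloor(j-1)\beta\rfloor\}$. Then $|U\cap[1,j]|=\lfloor j\beta\rfloor$ and the dimension is $\beta$. So both spectra of $A$ are $[0,1]$. $\square$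

## 10. Holomorphs on arbitrary trees: proof of Theorem D

For unbounded $\mathbf m$ two things break. First, splitting the levels into odd and even can fail: if $m_{d_j}=2^{j!}$ and $A=O_1\times O_2$ as in Section 8, then for $j$ even
$$\frac{\log C_1(j)}{\log|A_j|}\le\frac{\sum_{i<j}i!}{j!}\le\frac{2\,(j-1)!}{j!}=\frac2j,$$
because $\sum_{i\le j-2}i!\le(j-2)\,(j-2)!\le(j-1)!$. So $O_1$ has dimension $0$, and likewise $O_2$, using odd $j$. One level swamps all earlier ones. The remedy is to split *each* digit group: act on a digit by the affine group of $\mathbb Z/m_d$, in which the translations take a definite fraction of the logarithm of the order. Second, $m_{s_i}$ may be so large that $\nu(n)$ is not negligible just after level $s_i$. The remedy is to let $H$ contain $\ker\pi$. This can only raise the ratios, which helps the lower bound; and since the dimension is a $\liminf$, for the upper bound it is enough to look at levels just before the next insertion.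

Let $\mathbf m$ be arbitrary, let $\phi$ be Euler's function, and put $w_n=\log(m_n\phi(m_n))\ge\log2$.

**Step 1: an elementary bound.** We need that $\phi(m)\ge m^{1/3}$ for $m\ge3$. For an odd prime $p$ we have $p-1\ge\sqrt p$, as $(p-1)^2-p=p^2-3p+1>0$ for $p\ge3$; so $\phi(p^k)=p^{k-1}(p-1)\ge p^{k-1/2}\ge p^{k/2}$ for $k\ge1$. Also $\phi(2^k)=2^{k-1}\ge2^{k/2}$ for $k\ge2$, while $\phi(2)=1=2^{1/2}/\sqrt2$. By multiplicativity $\phi(m)\ge\sqrt{m/2}$, and $\sqrt{m/2}\ge m^{1/3}$ as soon as $m^{1/6}\ge\sqrt2$, that is, $m\ge8$. For $m=3,4,5,6,7$ the values $\phi(m)=2,2,4,2,6$ are at least $2>m^{1/3}$.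

**Step 2: choice of $S$.** The insertions must be so sparse that the old digits dominate just before each new one. Take $s_1=2$. Given $s_1,\dots,s_i$, the number $\nu(s_i)$ of (3) is determined. As $w_n\ge\log2$, we can choose $s_{i+1}>s_i+1$ so large that
$$\sum_{n<s_{i+1},\ n\notin\{s_1,\dots,s_i\}}w_n\ \ge\ i\,\big(1+\log\nu(s_i)\big).\tag{5}$$
Let $S=\{s_i\}$. Its complement $D$ is infinite, since it contains every $s_i+1$.

**Step 3: the group.** Let
$$\mathrm{Hol}(\mathbb Z/m)=\{x\mapsto ux+t:\ u\in(\mathbb Z/m)^\times,\ t\in\mathbb Z/m\},$$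
the holomorph of $\mathbb Z/m$. The image of $0$ gives $t$, and the image of $1$ then gives $u$, so it has order $m\phi(m)$; the translations form a normal transitive subgroup of order $m$. (For $m=3$ it is the symmetric group on three points, with translation subgroup of order $3$.) Let $A=\prod_{d\in D}\mathrm{Hol}(\mathbb Z/m_d)$ act coordinatewise on $T_D$. It is closed (compact) and level-transitive, and
$$\log|A_{\delta(n)}|=W(n):=\sum_{d\in D,\,d\le n}w_d .$$
Let $G=G(A,S)$. By Lemma 1 it is closed and weakly branch.

**Step 4: the normal subgroup.** We choose a normal subgroup of $A$ of intermediate size on each digit. For $m_d\ge3$ let $B_d$ be the translation subgroup of $\mathrm{Hol}(\mathbb Z/m_d)$. For $m_d=2$ the translations are everything, so we alternate: among the $d\in D$ with $m_d=2$, listed increasingly, let $B_d=\mathrm{Hol}(\mathbb Z/2)\cong\mathbb Z/2$ for the 1st, 3rd, 5th, … and $B_d=1$ for the 2nd, 4th, …. Put $B=\prod_{d\in D}B_d$, a closed normal subgroup of $A$, and $H=\pi^{-1}(B)$, a closed normal subgroup of $G$. The kernel of $G_n\to A_{\delta(n)}$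 is the image of $\ker\pi\le H$ (its elements are the actions of elements $(1,f)$), so it is contained in $H_n$; and $H_n$ maps onto $B_{\delta(n)}$. With $Y(n)=\sum_{d\in D,\,d\le n}\log|B_d|$ we get
$$\log|H_n|=\log\nu(n)+Y(n),\qquad\log|G_n|=\log\nu(n)+W(n).\tag{6}$$

**Step 5: $Y$ is a definite fraction of $W$.** We claim
$$\tfrac12W(n)\le Y(n)\le\tfrac34W(n)+\log2.\tag{7}$$
If $m_d\ge3$, then $\log|B_d|=\log m_d$. It is at least $\frac12w_d$ because $\phi(m_d)\le m_d$. By Step 1, $\log\phi(m_d)\ge\frac13\log m_d$, so $w_d\ge\frac43\log m_d$, that is, $\log|B_d|\le\frac34w_d$. If $c$ of the elements $d\in D\cap[1,n]$ have $m_d=2$, they contribute $c\log2$ to $W(n)$ and $\lceil c/2\rceil\log2$ to $Y(n)$, and $\frac c2\le\lceil\frac c2\rceil\le\frac{3c}4+1$. Adding up gives (7).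

**Step 6: lower bound for the dimension.** For every $n\ge1$, by (6) and (7),
$$\frac{\log|H_n|}{\log|G_n|}\ge\frac{\log\nu(n)+\frac12W(n)}{\log\nu(n)+W(n)}\ge\frac12 .$$

**Step 7: upper bound for the dimension.** We look at the levels $n=s_{i+1}-1$. Then $S\cap[1,n]=\{s_1,\dots,s_i\}$, so $\nu(n)=\nu(s_i)$, and (5) says $W(n)\ge i\,(1+\log\nu(s_i))$. In particular $W(n)\ge i$ and $\log\nu(s_i)\le W(n)/i$. By (6) and (7),
$$\frac{\log|H_n|}{\log|G_n|}\le\frac{\log\nu(s_i)+\frac34W(n)+\log2}{W(n)}\le\frac34+\frac1i+\frac{\log2}i\ \longrightarrow\ \frac34 .$$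
The $\liminf$ over all $n$ is at most the limit along this subsequence. Therefore $\frac12\le\mathrm{hdim}^{\mathcal S}_G(H)\le\frac34$, and $\mathrm{hspec}^{\mathcal S}_{\trianglelefteq}(G)\ne\{0,1\}$. $\square$
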